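# Strong arboricity against the coloring number

## A bipartite graph on 51 vertices

Take two vertices $a,b$, which I call hubs, and put $A=\{a,b\}$. Take seven more vertices $V=\{v_1,\dots,v_7\}$ and join each of them to both hubs. Finally, for each of the $\binom72=21$ pairs $\{x,x'\}\subset V$, add two new vertices $w,w'$, each joined to exactly $x$ and $x'$. That makes $2+7+42=51$ vertices. Call the graph $G_{51}$. It is bipartite: every edge has exactly one end in $V$.

The graph is sparse in a strong sense: list $A$ first, then $V$, then the 42 new vertices, and every vertex has at most two neighbors before it. Nevertheless a certain kind of edge coloring of $G_{51}$ needs four colors. The mechanism has two stages. The hubs see seven vertices, and with three colors there are too few ways to color the edges from $V$ to the hubs, so two vertices $x,x'$ of $V$ look the same from $A$. That blocks two colors for all edges between $x,x'$ and their two private common neighbors $w,w'$, and the single color left over closes a monochromatic 4-cycle.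

What this graph is for: it refutes a conjecture from the paper of Tomasz Bartnicki, Sebastian Czerwiński, Jarosław Grytczuk and Zofia Miechowicz, "Strong arboricity of graphs", arXiv:2303.08771 (2023), namely that $\zeta(G)\le\mathrm{col}(G)$ for every graph $G$. I now define both sides. After that we prove the disproof, the same construction with $d$ hubs, a matching upper bound, and the exact list of pairs $(\mathrm{col}(G),\zeta(G))$ that occur.

## Broken cycles, strong arboricity and the coloring number

All graphs are finite and simple, and have at least one vertex. "Mono" abbreviates "monochromatic".

**Definition (woody coloring, arboricity).** An edge coloring is *woody* if no cycle is mono. Equivalently, every color class is a forest. The least number of colors in a woody coloring is the arboricity $\mathrm{arb}(G)$.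

**Definition (broken cycle).** A *broken cycle* of $G$ is a simple path obtained from a cycle of $G$ by deleting a single edge.

For example, any two edges of a triangle form a broken cycle, and so do any three edges of a 4-cycle. Two adjacent edges of a 4-cycle form a broken cycle only if their far ends happen to be adjacent in $G$.

**Definition (strong arboricity).** An edge coloring of $G$ is *strongly woody* if no cycle and no broken cycle of $G$ is mono. The least number of colors in such a coloring is the *strong arboricity* $\zeta(G)$. An edgeless graph has $\zeta=0$.

**Definition (coloring number).** $\mathrm{col}(G)$ is the least integer $r$ for which the vertices can be ordered so that each vertex has at most $r-1$ neighbors preceding it. The number of neighbors preceding a vertex is its *back-degree*.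

For example, an edgeless graph has $\mathrm{col}=1$ and $K_n$ has $\mathrm{col}=n$, since in any ordering the last vertex has back-degree $n-1$. In a cycle, the last vertex in any ordering has back-degree 2, and listing the vertices around the cycle gives back-degrees at most 2, so $\mathrm{col}=3$.

Here are the facts that the proofs use.

**Fact A.** A coloring is strongly woody if and only if there is no mono path with at least 2 edges whose ends are adjacent in $G$.

*Proof.* A path with at least 2 edges and adjacent ends is a cycle minus an edge, and conversely. So the condition says that there is no mono broken cycle. Mono cycles need no separate mention, because deleting one edge from a mono cycle leaves a mono broken cycle. $\square$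

**Fact B.** In a strongly woody coloring, no three edges of a 4-cycle have the same color.

*Proof.* Three edges of a 4-cycle form a path whose ends are joined by the fourth edge. $\square$

**Fact C.** Suppose every color class is a vertex-disjoint union of stars, and no two leaves of the same star are adjacent in $G$. Then the coloring is strongly woody.

*Proof.* A mono path with at least 2 edges lies in one star, so it has exactly 2 edges and joins two leaves of that star. These are nonadjacent. Apply Fact A. $\square$

**Fact D.** (i) If $H\subseteq G$, then $\zeta(H)\le\zeta(G)$ and $\mathrm{col}(H)\le\mathrm{col}(G)$. (ii) For a disjoint union, both $\zeta$ and $\mathrm{col}$ are the maximum over the parts.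

*Proof.* (i) Every broken cycle of $H$ is a broken cycle of $G$, so a strongly woody coloring restricts. An ordering restricts too, and back-degrees do not grow. (ii) By (i), both parameters are at least the maximum. Conversely, color each part separately from a common palette: every cycle lies in one part. And concatenate good orderings of the parts. $\square$

**Fact E.** If $G$ has a subgraph $H$ with minimum degree at least $\delta$, then $\mathrm{col}(G)\ge\delta+1$. If $r\ge2$ and $\mathrm{col}(G)\ge r$, then $G$ has a subgraph with minimum degree at least $r-1$.

*Proof.* In any ordering of $G$, the vertex of $H$ that comes last has all its $H$-neighbors before it, at least $\delta$ of them. For the second part, repeatedly remove a vertex of degree at most $r-2$ in what remains. If this exhausts $G$, the reverse of the removal order has all back-degrees at most $r-2$, so $\mathrm{col}(G)\le r-1$, a contradiction. So the process stops at a nonempty subgraph in which all degrees are at least $r-1$. $\square$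

These are the results we shall prove.

**Theorem 1 (disproof).** There is a bipartite graph with 51 vertices, $\mathrm{col}=3$ and $\zeta\ge4$.

**Theorem 2 (general lower bound).** For all integers $2\le m\le d$ there is a bipartite graph $G$ with $\mathrm{col}(G)=d+1$ and $\zeta(G)=d+m$. For $m=d$ this gives $\zeta(G)=2\,\mathrm{col}(G)-2$.

**Theorem 3 (sharp upper bound).** If $\mathrm{col}(G)\le d+1$ with $d\ge1$, then $\zeta(G)\le2d$. So $\zeta(G)\le2\,\mathrm{col}(G)-2$ for every graph with at least one vertex.

**Theorem 4 (classification of pairs).** For nonempty graphs, the pairs $(\mathrm{col}(G),\zeta(G))$ that occur are exactly $(1,0)$, $(2,1)$, and all $(r,s)$ with $r\ge3$ and $\lceil r/2\rceil\le s\le2r-2$.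

In particular the conjecture holds when $\mathrm{col}(G)\le2$ and fails for every larger value of $\mathrm{col}$: for $r\ge3$, Theorem 2 with $m=d=r-1\ge 2$ gives a bipartite graph with $\mathrm{col}=r$ and $\zeta=2r-2>r$.

## Forests, cycles and complete graphs

Before attacking a conjecture, test it.

*Forests.* If $\mathrm{col}(G)\le2$, then $G$ has no cycle, since a cycle has $\mathrm{col}=3$. So there is nothing to avoid and $\zeta(G)\le1$. The conjecture holds here. More precisely, $\mathrm{col}(G)=1$ means no edges and $\zeta=0$, while $\mathrm{col}(G)=2$ means a forest with at least one edge and $\zeta=1$.

*Cycles.* In a triangle any two edges form a broken cycle, so $\zeta(K_3)=3=\mathrm{col}(K_3)$. In $C_n$ with $n\ge4$, the broken cycles are the paths with $n-1$ edges, so a 2-coloring is strongly woody as soon as each color is used at least twice. One color is not enough, so $\zeta(C_n)=2<3=\mathrm{col}(C_n)$.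

*Complete graphs.* In $K_n$ any two vertices are adjacent, so no mono path may have 2 edges: strongly woody colorings of $K_n$ are exactly proper edge colorings. Label the vertices by $\mathbb Z_n$ and give the edge $ij$ the color $i+j$. Two edges at $i$ with the same color have the same other end, so this is proper, and $\zeta(K_n)\le n=\mathrm{col}(K_n)$. If $n\ge3$ is odd, a matching has at most $(n-1)/2$ edges, so at least $\binom n2/\frac{n-1}2=n$ colors are needed and equality holds.

So far the conjecture is correct, and tight for odd complete graphs.

## Greedy coloring along an ordering, and where $d+1$ colors get stuck

Let $\mathrm{col}(G)\le d+1$ and fix an ordering with back-degrees at most $d$. For *woody* colorings a one-line argument works: process the vertices in order, and give the at most $d$ back edges of each vertex distinct colors from $\{1,\dots,d\}$. Any cycle has a last vertex, its two edges there are back edges of that vertex, and they have different colors. So $\mathrm{arb}(G)\le d$.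

The sensible thing to try is to run the same procedure with one spare color, $d+1=\mathrm{col}(G)$ in all, and use the freedom to kill broken cycles as well. What must be avoided when a new vertex $v$ arrives? The edge missing from a broken cycle may be at the last vertex, so that distinct colors at $v$ are no help: if two back neighbors $u,u'$ of $v$ are already joined by a mono path of color $c$, then giving $vu$ the color $c$ produces a mono path from $v$ to $u'$, and $vu'$ is an edge. So *every* color in which $u$ and $u'$ are connected is forbidden on *both* $vu$ and $vu'$.

Here is the precise place where this stops. Let $d=2$ with colors $1,2,3$, and let $x,x'$ both be joined to $a$ in color 1 and to $b$ in color 2. Now a vertex $w$ with neighbors $x,x'$ arrives. Colors 1 and 2 are forbidden on both edges, so both must get color 3. This is harmless in itself: the mono path $x\,w\,x'$ has nonadjacent ends. But now $x$ and $x'$ are connected in all three colors, and when a second such vertex $w'$ arrives, no color is left.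

This does not yet refute the conjecture, since an earlier choice could have been better. The graph on $a,b,x,x',w,w'$ just described is $K_{2,4}$, and it is very easy to color: give all edges at $x$ color 1 and all edges at $x'$ color 2. The classes are stars with pairwise nonadjacent leaves, so by Fact C we get $\zeta(K_{2,4})\le2$. The bad situation needs $x,x'$ to look alike from the hubs. To turn the greedy obstruction into a counterexample, we must *force* two vertices to look alike, in every coloring. Pigeonhole does this: offer the hubs more vertices than there are possible patterns, and attach the pair $w,w'$ to every pair of them, because we do not know in advance which pair will collide. That is $G_{51}$.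

## Four colors are needed: proof of Theorem 1

**Step 1: the coloring number.** This step shows that $\mathrm{col}(G_{51})=3$. In the order $A$, $V$, new vertices, the hubs have back-degree 0, the vertices of $V$ have back-degree 2, and the new vertices have back-degree 2. So $\mathrm{col}\le3$. The graph contains a cycle (for instance $a\,v_1\,b\,v_2$), so $\mathrm{col}\ge3$.

Suppose now, for a contradiction, that $G_{51}$ has a strongly woody coloring with at most 3 colors. For $v\in V$ define its *pattern* as (color of $va$, color of $vb$).

**Step 2: two vertices of $V$ have the same pattern.** This is the forcing step. Three colors give 9 patterns, which is too many for naive pigeonhole on seven vertices, so patterns of the form $(c,c)$ need separate care. Suppose all seven patterns are distinct.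

If no pattern has the form $(c,c)$, then at most $3\cdot2=6$ patterns are available for 7 vertices, a contradiction.

Otherwise some $v$ has pattern $(c,c)$. For any other $v'\in V$, the 4-cycle $a\,v\,b\,v'$ has two edges $va,vb$ of color $c$, so by Fact B neither $v'a$ nor $v'b$ has color $c$. Hence the other six vertices have patterns over at most two colors. There are at most 4 of these, a contradiction.

**Step 3: two colors are blocked below the colliding pair.** Let $x\ne x'$ in $V$ share the pattern $(c_a,c_b)$, and let $w,w'$ be the two new vertices attached to $\{x,x'\}$. We want to see which colors remain for the four edges $wx,wx',w'x,w'x'$.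

First, $c_a\ne c_b$, since otherwise all four edges of the 4-cycle $a\,x\,b\,x'$ have one color. Next, the 4-cycle $w\,x\,a\,x'$ has two edges $xa,x'a$ of color $c_a$, so by Fact B neither $wx$ nor $wx'$ has color $c_a$. The 4-cycle $w\,x\,b\,x'$ shows in the same way that neither has color $c_b$. The same holds with $w'$ in place of $w$.

**Step 4: the remaining color closes a cycle.** This step gives the contradiction. The four edges avoid the two distinct colors $c_a,c_b$. With at most 3 colors in total, at most one color is left. If none is left, we have a contradiction at once. If one is left, all four edges have it, and $w\,x\,w'\,x'$ is a mono 4-cycle, again a contradiction. Hence $\zeta(G_{51})\ge4>3=\mathrm{col}(G_{51})$. $\blacksquare$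

## From two hubs to $d$ hubs: proof of Theorem 2

How far can the mechanism be pushed? With $d$ hubs, a colliding set of vertices has $d$ distinct colors blocked below it. Suppose we have $d+m-1$ colors, so that $m-1$ remain. To force a mono 4-cycle from $m-1$ colors, let $m$ vertices collide rather than 2, and attach many common neighbors to them: two of the common neighbors will be colored identically, and among their $m$ edges some color repeats. We do not need to be economical, so plain pigeonhole suffices throughout.

**The graph.** Let $2\le m\le d$ and $k=d+m-1$. Let $|A|=d$ and let $V$ be a set with
$$|V|=(m-1)k^d+1. \tag{1}$$
Join every vertex of $V$ to all of $A$. For each $m$-subset $X\subset V$ add $k^m+1$ new vertices, each adjacent to exactly the vertices of $X$. Let $W$ be the set of all new vertices and $G$ the resulting graph. It is bipartite with sides $V$ and $A\cup W$.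

For $d=m=2$ we have $k=3$, $|V|=10$, and $10$ new vertices for each of the $45$ pairs, so $2+10+450=462$ vertices. The 51-vertex graph is the same construction with the pigeonhole done more carefully.

**Step 1: $\mathrm{col}(G)=d+1$.** In the order $A,V,W$ the back-degrees are $0$, $d$ and $m$ respectively, so at most $\max(d,m)=d$. This gives $\mathrm{col}(G)\le d+1$. For the lower bound, $m\ge2$ and $k\ge2$ give $|V|\ge2^d+1>d$, so $G$ contains $K_{d,d}$, which has minimum degree $d$. By Fact E, $\mathrm{col}(G)\ge d+1$.

**Step 2: $\zeta(G)\le d+m$.** We exhibit a coloring by stars, to show that the lower bound below is exact. Write $A=\{a_1,\dots,a_d\}$ and give each edge $va_i$ with $v\in V$ the color $i$. For $w\in W$, enumerate its neighbors in any way as $x_1,\dots,x_m$ and give $wx_j$ the color $d+j$.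

For $i\le d$, color $i$ is a star with center $a_i$ and leaves in $V$. In color $d+j$ each $w\in W$ has exactly one edge, and every edge of this color joins $W$ to $V$. So the class is a union of disjoint stars with centers in $V$ and leaves in $W$. Two leaves of one star lie both in $V$ or both in $W$, so they are nonadjacent. By Fact C the coloring is strongly woody.

For the lower bound, suppose that $G$ has a strongly woody coloring with colors from a set of size $k=d+m-1$.

**Step 3: $m$ vertices of $V$ look alike.** For $v\in V$ consider the vector of colors of the edges from $v$ to the $d$ hubs. It takes at most $k^d$ values. By (1), some value is taken by at least $m$ vertices. So there is an $m$-set $X\subset V$ all of whose vertices share one vector $(c_a)_{a\in A}$.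

**Step 4: $d$ colors are blocked below $X$.** First we see that the colors $c_a$ are distinct. If $c_a=c_b$ for hubs $a\ne b$, choose $x\ne x'$ in $X$ (possible since $m\ge2$): then the 4-cycle $a\,x\,b\,x'$ is mono, a contradiction. So $C=\{c_a:a\in A\}$ has exactly $d$ elements.

Now let $w$ be a new vertex attached to $X$, let $x\in X$, and suppose $wx$ has color $c_a\in C$. Pick $x'\in X\setminus\{x\}$. Then $wx,xa,ax'$ are three edges of color $c_a$ in the 4-cycle $w\,x\,a\,x'$, against Fact B. So all edges between $X$ and its new vertices use only the $k-d=m-1$ colors outside $C$.

**Step 5: a mono 4-cycle.** This step gives the contradiction. Each of the $k^m+1$ new vertices attached to $X$ has a vector of $m$ colors on its edges to $X$, and there are at most $k^m$ vectors. So two new vertices $w\ne w'$ have the same vector. This vector has $m$ entries taken from $m-1$ colors, so two of its entries, at $x\ne x'$ in $X$, coincide. Then $wx,wx',w'x,w'x'$ all have one color, and $w\,x\,w'\,x'$ is a mono cycle, a contradiction. Hence $\zeta(G)>k$, that is, $\zeta(G)\ge d+m$. With Step 2, $\zeta(G)=d+m$. For $m=d$ this is $2d=2\,\mathrm{col}(G)-2$. $\blacksquare$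

## A palette of $2d$ colors suffices: proof of Theorem 3

We return to the greedy procedure, now with a larger palette. The trouble was that two back neighbors of $v$ may be connected by long mono paths in many colors. The remedy is to keep all color classes so simple that we can control this: star forests, with the center of each star preceding its leaves, and with the leaves of each star pairwise nonadjacent. Then Fact C finishes. Three local rules enforce this, and the only delicate point is to count the forbidden colors.

Let $d\ge1$, let $\mathrm{col}(G)\le d+1$, and fix a vertex ordering with all back-degrees at most $d$. For a vertex $v$ let $B(v)$ be the set of colors on the edges from $v$ to its earlier neighbors. So $|B(v)|\le d$, and $B(v)$ is fully determined once $v$ has been processed.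

**Step 1: the coloring rule.** Here we define the coloring and check that it never gets stuck. Process the vertices in order. When $v$ is reached, let $u_1<u_2<\dots<u_t$ be its earlier neighbors, so $t\le d$. Color $vu_1,\dots,vu_t$ *in this order* from a palette of $2d$ colors, giving $vu_k$ a color that satisfies

1. it differs from the colors of $vu_1,\dots,vu_{k-1}$;
2. it is not in $B(u_k)$;
3. it differs from the color of $u_ku_j$ for every $j>k$ with $u_ku_j\in E(G)$.

The edges $u_ku_j$ join vertices before $v$, so they are already colored. Rule 1 forbids at most $k-1$ colors, rule 2 at most $d$, and rule 3 at most $t-k$. The total is at most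
$$(k-1)+d+(t-k)=d+t-1\le2d-1, \tag{2}$$
so one of the $2d$ colors is available. Note why (2) is so small: rule 1 looks only at indices below $k$ and rule 3 only at indices above $k$, so together they cost $t-1$, not $2(t-1)$.

As an example, take the triangle with order $1<2<3$ and $d=2$. The edge $12$ gets color 1, say. At vertex $3$, the edge $31$ may not have color 1, by rule 3; say it gets color 2. The edge $32$ may not have color 2 by rule 1, nor color 1 by rule 2, as $B(2)=\{1\}$. So it gets color 3, say.

**Step 2: every color class is a star forest whose centers precede the leaves.** Let $u<v$ and let $uv$ have color $c$. We check the other edges of color $c$ at $u$ and at $v$.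

* At $u$, backward: by rule 2, applied when $vu$ was colored, $c\notin B(u)$. So $u$ has no backward edge of color $c$.
* At $v$, backward: by rule 1, the backward edges of $v$ have distinct colors, so $uv$ is the only one of color $c$.
* At $v$, forward: if $v'>v$ is a neighbor of $v$, then rule 2, applied when $v'v$ was colored, says that its color is not in $B(v)$. But $c\in B(v)$. So no forward edge at $v$ has color $c$.

So the later end of any edge of color $c$ has degree 1 in color $c$, and the earlier end $u$ has only forward edges of color $c$, each of whose later ends has degree 1 in color $c$. Therefore the component of color $c$ containing $uv$ is a star with center $u$, and $u$ precedes all the leaves.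

**Step 3: leaves of one star are nonadjacent.** This verifies the second hypothesis of Fact C. Let $v<v'$ be leaves of a star of color $c$ with center $u$, and suppose $vv'\in E(G)$. Then $u<v<v'$, and both $u$ and $v$ are earlier neighbors of $v'$, with $uv\in E(G)$. In the enumeration of the earlier neighbors of $v'$ we have $u=u_k$ and $v=u_j$ with $j>k$. So by rule 3 the color of $v'u$ differs from the color of $uv$. But both are $c$, a contradiction.

**Step 4: conclusion.** By Steps 2 and 3 and Fact C, the coloring is strongly woody, so $\zeta(G)\le2d$. If $\mathrm{col}(G)\ge2$, put $d=\mathrm{col}(G)-1$ to get $\zeta(G)\le2\,\mathrm{col}(G)-2$. If $\mathrm{col}(G)=1$, then $G$ has no edges and $\zeta(G)=0=2\cdot1-2$. $\blacksquare$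

By Theorem 2 this bound is attained, even by bipartite graphs, for every value $\mathrm{col}(G)=r\ge3$. For $r=2$ the true value of $\zeta$ is $1$, not $2$. Also, Theorems 1 and 3 together give $\zeta(G_{51})=4$ exactly.

**Corollary.** If $\mathrm{arb}(G)=k\ge1$, then $\mathrm{col}(G)\le2k$, and so $\zeta(G)\le4\,\mathrm{arb}(G)-2$.

*Proof.* Let $H$ be a nonempty subgraph. A woody coloring of $G$ with $k$ colors splits $E(H)$ into $k$ forests on $V(H)$, so $|E(H)|\le k(|V(H)|-1)$. The average degree of $H$ is therefore less than $2k$, and its minimum degree is at most $2k-1$. If $\mathrm{col}(G)\ge2k+1$, Fact E would give a subgraph of minimum degree at least $2k$. So $\mathrm{col}(G)\le2k$, and Theorem 3 gives $\zeta(G)\le2\cdot2k-2$. $\square$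

## Which pairs cannot occur: the necessity half of Theorem 4

**Step 1: the cases $r\le2$.** We saw above that $\mathrm{col}(G)=1$ forces $\zeta(G)=0$ and $\mathrm{col}(G)=2$ forces $\zeta(G)=1$.

**Step 2: bounds for $r\ge3$.** Let $\mathrm{col}(G)=r\ge3$ and $\zeta(G)=s$. Theorem 3 gives $s\le2r-2$. For the lower bound we count edges in a dense part of $G$. By Fact E, $G$ has a subgraph $H$ with minimum degree at least $r-1$. Each of the $s$ color classes of a strongly woody coloring is a forest, so
$$\frac{r-1}2|V(H)|\le|E(H)|\le s(|V(H)|-1)<s|V(H)|. \tag{3}$$
Hence $2s>r-1$, so $2s\ge r$, that is, $s\ge\lceil r/2\rceil$.

## Paths on the lines of $\mathbb Z_{2k}^{\,k}$: the pairs $(r,\lceil r/2\rceil)$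

It remains to realize every pair that is allowed. The pairs $(1,0)$ and $(2,1)$ are realized by $K_1$ and $K_2$. From here on $r\ge3$, and we start with the smallest value of $s$, which asks for near-equality in (3).

For $r=2k$ and $s=k$ we look for a graph with all degrees $2k-1$ whose edges split into $k$ forests without mono broken cycles. Long paths are efficient forests: interior vertices have degree 2. If each of $k$ colors is a spanning union of paths, and each vertex is an end in exactly one color, then every degree is $2(k-1)+1=2k-1$. To exclude mono broken cycles, we want each path to be an induced subgraph of the whole graph. Paths running inside the lines of a grid do this, because two points lie on at most one line.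

**Step 1: the graph $H_k$.** Let $k\ge2$. The vertex set is $\mathbb Z_{2k}^{\,k}$. For a point $x$ let $f(x)=i\in\{1,\dots,k\}$ if the coordinate sum of $x$ lies in $\{2i-2,2i-1\}$ modulo $2k$. The function $f$ tells each vertex the one direction in which it is to be an end of a path.

A *line of direction $i$* is obtained by fixing all coordinates except the $i$th. It has $2k$ points, and each coordinate sum modulo $2k$ occurs exactly once on it. So it contains exactly two points with $f=i$. On each line of direction $i$ put a Hamiltonian path of its $2k$ points whose two ends are these two points, and color its edges $i$. Let $H_k$ be the union of all these paths.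

For example, $H_2$ has the 16 points of $\mathbb Z_4^{\,2}$. On the line of direction 1 through $(0,0)$, the points $(0,0),(1,0),(2,0),(3,0)$ have sums $0,1,2,3$, so the ends must be $(0,0)$ and $(1,0)$, and a possible path is $(0,0),(2,0),(3,0),(1,0)$. On the line of direction 2 through $(0,0)$, the points with $f=2$ are those with sum 2 or 3, and a possible path is $(0,2),(0,0),(0,1),(0,3)$. So $(0,0)$ has degree 1 in color 1 and degree 2 in color 2.

**Step 2: $H_k$ is simple, $(2k-1)$-regular, and has $\mathrm{col}(H_k)=2k$.** Two distinct points lie on a common line only if they differ in exactly one coordinate, and that coordinate determines the line. So two distinct points lie on at most one common line. Hence no edge is placed twice, and the only edges of $H_k$ between points of one line are the edges of the path on that line. In other words, each of these paths is an induced subgraph of $H_k$.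

A point $x$ lies on one line of each direction. On the line of direction $f(x)$ it is an end of the path and has degree 1. On its line of any other direction $i$, it has $f(x)\ne i$, so it is an interior vertex of the path and has degree 2. Its total degree is $1+2(k-1)=2k-1$. Since all degrees are $2k-1$, every ordering has back-degrees at most $2k-1$, so $\mathrm{col}(H_k)\le2k$, and Fact E gives $\mathrm{col}(H_k)\ge2k$.

**Step 3: $\zeta(H_k)=k$.** We check the given coloring. Lines of the same direction are disjoint, so the components of color $i$ are exactly the paths on the lines of direction $i$. A mono path with at least 2 edges is therefore contained in one of these induced paths. If its ends were adjacent in $H_k$, the edge joining them would lie in the same induced path and create a cycle in it, which is impossible. By Fact A the coloring is strongly woody, and $\zeta(H_k)\le k$. By (3), in the form $s\ge\lceil r/2\rceil$ with $r=2k\ge4$, we have $\zeta(H_k)\ge k$. This realizes $(r,\lceil r/2\rceil)$ for $r=2k$.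

**Step 4: odd $r$.** We reach odd $r=2k-1\ge3$, so $k\ge2$, by deleting vertices from $H_k$. Deleting a vertex $v$ from a graph $F$ with at least two vertices lowers $\mathrm{col}$ by at most 1: take an ordering of $F-v$ with back-degrees at most $\mathrm{col}(F-v)-1$ and put $v$ at the front. The back-degree of $v$ is 0 and every other back-degree grows by at most 1, so $\mathrm{col}(F)\le\mathrm{col}(F-v)+1$. Also $\mathrm{col}(F-v)\le\mathrm{col}(F)$ by Fact D. Deleting the vertices of $H_k$ one at a time, $\mathrm{col}$ goes from $2k$ down to $1$ (a single vertex) in steps of size at most 1, so at some point it equals $2k-1$. The graph at that point has $\zeta\le k$ by Fact D. It has $\zeta\ge\lceil(2k-1)/2\rceil=k$ by the necessity half, as $2k-1\ge3$. So it realizes $(2k-1,k)=(r,\lceil r/2\rceil)$.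

## Disjoint unions: the pairs with $\lceil r/2\rceil<s\le2r-2$

**Step 1: reduction.** We use disjoint unions to separate the two parameters. Suppose $G'$ has $\mathrm{col}(G')\le r$ and $\zeta(G')=s$, where $s>\lceil r/2\rceil$. Take the disjoint union of $G'$ with a graph realizing $(r,\lceil r/2\rceil)$. By Fact D(ii) it has coloring number $\max(\mathrm{col}(G'),r)=r$ and strong arboricity $\max(s,\lceil r/2\rceil)=s$. So it suffices to find such a graph $G'$ for each $s$ with $\lceil r/2\rceil<s\le2r-2$. Since $r\ge3$, we have $\lceil r/2\rceil\ge2$, so $s\ge3$.

**Step 2: finding $G'$.** Every $s\ge3$ falls under one of three cases.

* If $s=3$, take $K_3$: $\mathrm{col}(K_3)=3\le r$ and $\zeta(K_3)=3$.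
* If $s=2m$ is even, then $s\ge4$ and $s\le2r-2$ give $2\le m\le r-1$. Take the graph of Theorem 2 with both parameters equal to $m$: its coloring number is $m+1\le r$ and its strong arboricity is $2m$.
* If $s=2m-1\ge5$ is odd, then $m\ge3$, and $2m-1\le2r-2$ gives $m\le r-1$, as $m$ is an integer. Take the graph of Theorem 2 with $d=m$ and second parameter $m-1$, which is allowed because $2\le m-1\le m$: its coloring number is $m+1\le r$ and its strong arboricity is $m+(m-1)=2m-1$.

So all pairs listed in Theorem 4 occur, and by the necessity half no others do. $\blacksquare$
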